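# A cover of $\mathrm{PSL}_3(4)$ that is not determined by its order and its class sizes

All groups in these notes are finite. We write $[g,h]=ghg^{-1}h^{-1}$, and $x^G$ for the conjugacy class of $x$ in $G$.

## 1. Class sizes, full systems of invariants, and covers

**Definition (class sizes).** For a group $G$ put $\operatorname{cs}(G)=\{|x^G| : x\in G\}$. This is a set: multiplicities are forgotten. We write $n(G)=|G|$, and $\delta^{\operatorname{cs}}(G)$ for the invariant that records the set $\operatorname{cs}(G)$, so $\delta^{\operatorname{cs}}(H)=\delta^{\operatorname{cs}}(G)$ means exactly $\operatorname{cs}(H)=\operatorname{cs}(G)$.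

For example, $\operatorname{cs}(S_3)=\{1,2,3\}$ and $\operatorname{cs}(A_5)=\{1,12,15,20\}$ (there are two classes of size 12). For $\mathrm{SL}_2(5)$, with $\mathrm{SL}_2(5)/\{\pm1\}\cong A_5$, argue as follows. If $x\in A_5$ has odd order, it has a lift $\tilde x$ of odd order; $-\tilde x$ has even order, so $\tilde x$ and $-\tilde x$ are not conjugate, and the class size stays 12 or 20. An involution of $A_5$ lifts to a conjugate of $\operatorname{diag}(2,3)$, and $\operatorname{diag}(3,2)=-\operatorname{diag}(2,3)$ is conjugate to it, so the class size doubles from 15 to 30. Hence $\operatorname{cs}(\mathrm{SL}_2(5))=\{1,12,20,30\}$.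

**Definition (full).** The system $(n(G),\delta^{\operatorname{cs}}(G))$ is *full* for $G$ if every group $H$ with $|H|=|G|$ and $\operatorname{cs}(H)=\operatorname{cs}(G)$ is isomorphic to $G$.

For example, the system is full for $S_3$, since the only other group of order 6 is abelian. It is not full for the dihedral group $D_8$ of order 8: the quaternion group $Q_8$ also has order 8, and both have $\operatorname{cs}=\{1,2\}$.

**Definition (quasisimple).** A group $G$ is *quasisimple* if $G=[G,G]$ and $G/Z(G)$ is a nonabelian simple group. Examples are $A_5$ and $\mathrm{SL}_2(5)$. The group $A_5\times C_2$ is not quasisimple, because it is not perfect.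

**Definition (covers, universal covering group).** Let $S$ be nonabelian simple. A *cover* of $S$ is a quasisimple $K$ with $K/Z(K)\cong S$. There is a largest one, the *universal covering group* $U$; its centre is the *Schur multiplier* of $S$. We use these standard facts.

1. The covers of $S$ are exactly the groups $U/N$ with $N\le Z(U)$, and $Z(U/N)=Z(U)/N$. (The last equality holds because the image of $Z(U/N)$ in $S$ lies in $Z(S)=1$.)
2. Every automorphism of $S$ lifts uniquely to an automorphism of $U$.

For $S=A_5$ the universal covering group is $\mathrm{SL}_2(5)$, the multiplier is $C_2$, and the covers are $A_5$ and $\mathrm{SL}_2(5)$.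

**Definition (central product).** If $z\in Z(R)$ and $c\in C$, with $C$ abelian, have the same order, the *central product* identifying $z$ with $c$ is $R\circ C=(R\times C)/\langle (z,c^{-1})\rangle$. It contains copies of $R$ and $C$, the copy of $C$ is central, and $R\circ C=RC$.

For example, $\mathrm{SL}_2(5)\circ C_4$, with $-1$ identified with the involution of $C_4$, has order 240 and centre $C_4$. The following fact will be used all the time:

$$\text{if } H=RZ \text{ with } Z \text{ central, then } \operatorname{cs}(H)=\operatorname{cs}(R),\tag{1}$$

because $(rz)^H=r^R z$. So $\mathrm{SL}_2(5)\times C_2$ and $\mathrm{SL}_2(5)\circ C_4$ have the same order and the same set of class sizes; they are not isomorphic, since their centres are $C_2\times C_2$ and $C_4$. Fullness fails for both of them, but neither is quasisimple.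

## 2. Fullness for quasisimple groups: two hand computations and the two theorems

In words: we are told the order of $G$ and which numbers occur as class sizes, and we want to recover $G$. The padding by central subgroups in (1) shows that this cannot work in general. Quasisimple groups are perfect, so they carry no such padding themselves. The question, taken from Andrey V. Vasil'ev, "Arithmetic invariants for finite simple and related groups", arXiv:2608.12783 (2026), is: **does there exist a quasisimple group $G$ such that $(n(G),\delta^{\operatorname{cs}}(G))$ is not full for $G$?**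

Let us try the two smallest covers.

*The group $A_5$.* Let $|H|=60$ and $\operatorname{cs}(H)=\{1,12,15,20\}$. The order of $Z(H)$ divides every centralizer order, so it divides $60/12=5$ and $60/15=4$; thus $Z(H)=1$. An element of order 5 is noncentral, so a Sylow 5-subgroup cannot be normal: a class inside it would have at most 4 elements, and no number among $2,3,4$ is in $\operatorname{cs}(H)$. A group of order 60 with more than one Sylow 5-subgroup is isomorphic to $A_5$. The system is full.

*The group $\mathrm{SL}_2(5)$.* Let $|H|=120$ and $\operatorname{cs}(H)=\{1,12,20,30\}$. Then $|Z(H)|$ divides $10$, $6$ and $4$, hence 2. Let $x$ have order 5 and $P=\langle x\rangle$. Since $x$ is noncentral and $P\le C_H(x)$, the class size of $x$ is prime to 5, so it is 12, and $|C_H(x)|=10$. As before $P$ is not normal, so there are 6 Sylow 5-subgroups. Let $K$ be the kernel of the action of $H$ on them. If $5$ divided $|K|$, then $K$, being normal, would contain all six; but $K\le N_H(P)$, which has $P$ as its only Sylow 5-subgroup. So $5\nmid |K|$. Since $|N_H(P)|=20$, $|K|$ divides 4. Also $[K,P]\le K\cap P=1$, so $K\le C_H(x)$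 and $|K|$ divides 2; so $K$ is central. If $K=1$, then $H\le S_6$. But $C_H(x)$ has order 10 and $x$ is central in it, so it is cyclic of order 10, and $S_6$ has no element of order 10. Hence $|K|=2$. The image of $P$ in $H/K$ is not normal (otherwise $P\times K$ would be normal in $H$, and so would its characteristic subgroup $P$), so $H/K\cong A_5$. If $H$ is not perfect, then $H'$ maps onto $A_5$ and $H'\cap K=1$, so $H= H'\times K\cong A_5\times C_2$, which has a class of size 15, a contradiction. So $H$ is a perfect cover of $A_5$ of order 120, and $H\cong\mathrm{SL}_2(5)$. The system is full again.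

In the second case, the only serious competitor was $A_5\times C_2$, a smaller cover padded by an abelian factor. It failed because one class size doubles between $A_5$ and its double cover. With a larger multiplier there is more room.

Let $S=\mathrm{PSL}_3(4)$, of order $20160=2^6\cdot3^2\cdot5\cdot7$. The one fact about $S$ that we import for the first theorem (ATLAS of Finite Groups, p. 23; Gorenstein–Lyons–Solomon, *The Classification of the Finite Simple Groups, No. 3*, Thm 6.1.4) is that its Schur multiplier is $C_4\times C_4\times C_3$. Let $U$ be the universal covering group of $S$ and write $Z(U)=M\times M_3$ with $M\cong C_4\times C_4$ and $M_3\cong C_3$. We write $M$ additively when convenient.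

**Theorem A.** There are subgroups $N,D\le M$ with $|N|=2$, $D\cong C_4$, $M/N\cong C_2\times C_4$, $M/D\cong C_4$, such that
$$G=U/(N\times M_3)\quad\text{and}\quad H=U/(D\times M_3)\times C_2$$
satisfy $|G|=|H|=161280$ and $\operatorname{cs}(G)=\operatorname{cs}(H)$; even the multisets of class sizes agree. The group $G$ is quasisimple and $H\not\cong G$.

So the answer is yes: the group $G=(2\times4)\cdot L_3(4)$, with $G/Z(G)\cong \mathrm{PSL}_3(4)$ and $Z(G)\cong C_2\times C_4$, is an example.

**Theorem B.** Let $G$ be quasisimple with $G/Z(G)\cong \mathrm{PSL}_3(4)$. Then $(n(G),\delta^{\operatorname{cs}}(G))$ is full for $G$ unless $Z(G)\cong C_2\times C_4$ or $Z(G)\cong C_2\times C_{12}$. In each of these two cases there are, up to isomorphism, exactly three groups $H$ with $|H|=|G|$ and $\operatorname{cs}(H)=\operatorname{cs}(G)$: namely $G$, $R\times C_2$ and $R\circ C_8$. Here $R=U/(D\times M_3)$, respectively $R=U/D$, and $R\circ C_8$ is the central product in which $O_2(Z(R))\cong C_4$ is identified with the subgroup of order 4 of $C_8$.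

## 3. Central involutions that are not commutators

Before any computation, here is what we are looking for. Let $z$ be a central involution of a group $G$, let $\bar G=G/\langle z\rangle$, and let $g\in G$ have image $\bar g$. The preimage of $\bar g^{\bar G}$ in $G$ has $2|\bar g^{\bar G}|$ elements and equals $g^G\cup (gz)^G$; these two classes have equal size, and they coincide or are disjoint. Therefore $|g^G|$ is $2|\bar g^{\bar G}|$ if $g\sim gz$, and $|\bar g^{\bar G}|$ otherwise. Moreover $g\sim gz$ means $hgh^{-1}=gz$ for some $h$, that is, $z=[h,g]$.

So if $z$ is not a commutator $[h,g]$ of elements of $G$, then each class of $\bar G$ lifts to two classes of $G$ of the same size, and $G$ and $G/\langle z\rangle\times C_2$ have the same order and the same multiset of class sizes. In $\mathrm{SL}_2(5)$ this does not apply: by Section 1, $\operatorname{diag}(2,3)\sim-\operatorname{diag}(2,3)$, so $-1$ is a commutator. We want a quasisimple group with a central involution that is a product of commutators (as every element of a perfect group is) without being a commutator. So we must control which elements of $Z(U)$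 are commutators.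

## 4. Commutators of lifts of commuting elements

The purpose of this section is to turn class sizes in covers into intersections of subgroups of $Z(U)$.

If $[h,g]\in Z(U)$, then the images of $g$ and $h$ in $S$ commute. So for $x\in S$ with a lift $\tilde x\in U$ we put
$$F(x)=\{[\tilde x,\tilde c] : c\in C_S(x)\}\le Z(U),$$
where $\tilde c$ is any lift of $c$. Lifts are unique up to central factors, so $[\tilde x,\tilde c]$ depends only on $x$ and $c$. Since these commutators are central, $[\tilde x,\tilde c\,\tilde c']=[\tilde x,\tilde c]\cdot\tilde c[\tilde x,\tilde c']\tilde c^{-1}=[\tilde x,\tilde c][\tilde x,\tilde c']$. So $c\mapsto[\tilde x,\tilde c]$ is a homomorphism $C_S(x)\to Z(U)$. Its kernel contains $x$. Hence $F(x)$ is a subgroup and a homomorphic image of $C_S(x)/\langle x\rangle$. Conjugating by elements of $U$, which fixes $Z(U)$ pointwise, shows that $F(x)$ depends only on the class of $x$.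

As a small model, take $A_5$ and $\mathrm{SL}_2(5)$ in place of $S$ and $U$. For an involution $t$ we get $F(t)=\{\pm1\}$, because $\tilde t\sim-\tilde t$. For $x$ of order 3 or 5 we have $C(x)=\langle x\rangle$, so $F(x)=1$.

**Lemma 1.** Let $K=U/N$ with $N\le Z(U)$, let $Z=Z(K)=Z(U)/N$, and let $\bar x\in K$ lie over $x\in S$. Then
$$|\bar x^K|=|x^S|\cdot f,\qquad f=|F(x)N/N|=|F(x):F(x)\cap N|.\tag{2}$$
The $|Z|\,|x^S|$ elements of $K$ over $x^S$ form $|Z|/f$ classes, all of this size.

*Proof.* The map $C_S(x)\to Z$, $c\mapsto[\bar x,\bar c]$, is the homomorphism above followed by $Z(U)\to Z(U)/N$. Its image is $F(x)N/N$, of order $f$. Its kernel consists of those $c$ whose lifts commute with $\bar x$, so it is $C_K(\bar x)/Z$. (Elements of $C_K(\bar x)$ do map into $C_S(x)$.) So $|C_K(\bar x)|=|Z|\,|C_S(x)|/f$, and dividing $|K|=|Z|\,|S|$ by this gives (2). The count of classes follows, since the same $f$ serves for every element over $x^S$. $\square$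

Everything now depends on the finitely many subgroups $F(x)$.

## 5. The conjugacy classes of $\mathrm{PSL}_3(4)$

We need the centralizers $C_S(x)$, and in particular $C_S(x)/\langle x\rangle$. Let $\mathbb F_4^*=\langle\zeta\rangle$, so $\zeta^2=\zeta+1$. We have $|\mathrm{GL}_3(4)|=63\cdot60\cdot48=181440$, $|\mathrm{SL}_3(4)|=60480$, and the scalars in $\mathrm{SL}_3(4)$ are all three elements of $\mathbb F_4^*$.

**Step 1: the elements of $S$ are unipotent or have distinct eigenvalues.** Let $g\in\mathrm{SL}_3(4)$ have Jordan decomposition $g=su$ with $s$ semisimple, $u$ unipotent, $su=us$. Suppose $s$ has a repeated eigenvalue $a$. The Frobenius map $\lambda\mapsto\lambda^4$ permutes eigenvalues and preserves multiplicities, so it fixes $a$, and $a\in\mathbb F_4^*$. The third eigenvalue is $a^{-2}=a$. So $s$ is scalar. If $s$ has distinct eigenvalues, its centralizer is a torus and $u=1$. Hence every nontrivial element of $S$ is the image of a nontrivial unipotent element, or of a semisimple element with distinct eigenvalues. If $hgh^{-1}=\lambda g'$ with $\lambda$ scalar, then multiplication by $\lambda$ carries the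 eigenvalue multiset of $g'$ to that of $g$; we use this to pass from $\mathrm{SL}_3(4)$ to $S$.

**Step 2: transvections $t$.** A transvection is $1+v\varphi$ with $v\neq0$ a vector and $\varphi\ne0$ a functional, $\varphi(v)=0$, where $(v,\varphi)$ matters only up to $(\lambda v,\lambda^{-1}\varphi)$. Their number is $63\cdot15/3=315$. They are all conjugate in $\mathrm{GL}_3(4)$, and the centralizer of one contains matrices of every determinant, so they form one $\mathrm{SL}_3(4)$-class. As all eigenvalues are 1, only $\lambda=1$ occurs, so the class in $S$ has size 315 and $|C_S(t)|=64$.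

**Step 3: regular unipotent elements $u=1+\mathcal N$, with $\mathcal N^2\ne0=\mathcal N^3$.** The centralizer in $\mathrm{GL}_3(4)$ is $\{a+b\mathcal N+c\mathcal N^2: a\ne0\}$, of order 48, and all its elements have determinant $a^3=1$. So the $\mathrm{GL}_3(4)$-class has size $181440/48=3780$, each $\mathrm{SL}_3(4)$-class in it has size $60480/48=1260$, and there are three of them. The stabilizer of one of them in $\mathrm{GL}_3(4)$ is $\mathrm{SL}_3(4)\,C_{\mathrm{GL}_3(4)}(u)=\mathrm{SL}_3(4)$, so the quotient $\mathrm{GL}_3(4)/\mathrm{SL}_3(4)$ of order 3, generated by $\operatorname{diag}(\zeta,1,1)$, permutes the three classes cyclically. Let $d$ be the automorphism of $S$ induced by $\operatorname{diag}(\zeta,1,1)$, and take representatives $u_1=u$, $u_2=d(u_1)$, $u_3=d(u_2)$. Again only $\lambda=1$ occurs, so there are three classes in $S$, each of size 1260, and $C_S(u)\cong\{1+b\mathcal N+c\mathcal N^2\}$ has order 16.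

Here is a small computation on which a great deal depends. We have
$$\langle u\rangle=\{1,\;1+\mathcal N,\;1+\mathcal N^2,\;1+\mathcal N+\mathcal N^2\}.$$
For $v=1+\zeta\mathcal N\in C_S(u)$ we get $v^2=1+\zeta^2\mathcal N^2\notin\langle u\rangle$. So the group $C_S(u)/\langle u\rangle$ of order 4 has an element whose square is nontrivial: **it is cyclic of order 4.**

**Step 4: eigenvalues in $\mathbb F_4$, order 3.** Three distinct eigenvalues in $\mathbb F_4^*$ are $1,\zeta,\zeta^2$. The centralizer of $\operatorname{diag}(1,\zeta,\zeta^2)$ in $\mathrm{GL}_3(4)$ is the diagonal group, which has all determinants, so there is one $\mathrm{SL}_3(4)$-class; the centralizer in $\mathrm{SL}_3(4)$ has order 9. All three $\lambda$ occur (a cyclic permutation matrix multiplies the element by a scalar), so the centralizer in $S$ has order $9\cdot3/3=9$, and the class size is 2240.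

**Step 5: order 5.** If exactly one eigenvalue is in $\mathbb F_4$, scale it to 1. The others are $\eta,\eta^4\in\mathbb F_{16}\setminus\mathbb F_4$ with product $\eta^5=1$. The two possible multisets are $\{1,\eta,\eta^4\}$ and $\{1,\eta^2,\eta^3\}$. The only eigenvalue in $\mathbb F_4$ is 1, so $\lambda=1$. The centralizer in $\mathrm{GL}_3(4)$ is $\mathbb F_4^*\times\mathbb F_{16}^*$, with all determinants; in $\mathrm{SL}_3(4)$ it has order 15, in $S$ order 5. There are two classes, of size 4032.

**Step 6: order 7.** If no eigenvalue is in $\mathbb F_4$, the eigenvalues are $\theta,\theta^4,\theta^{16}\in\mathbb F_{64}$ with $\theta^{21}=1$. Scaling by a cube root of unity we get $\theta^7=1\ne\theta$, and the eigenvalues are $\theta,\theta^2,\theta^4$. The two possible multisets are $\{\theta,\theta^2,\theta^4\}$ and $\{\theta^3,\theta^5,\theta^6\}$. A scalar $\lambda\ne1$ would turn order 7 into order 21, so $\lambda=1$. The centralizer in $\mathrm{GL}_3(4)$ is $\mathbb F_{64}^*$, whose determinant is the norm, which is onto $\mathbb F_4^*$; in $\mathrm{SL}_3(4)$ it has order 21, in $S$ order 7. There are two classes,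 of size 2880.

Check: $1+315+3\cdot1260+2240+2\cdot4032+2\cdot2880=20160$.

## 6. Upper bounds for the subgroups $F(x)$

**Lemma 2.** Put $F_i=F(u_i)$.

1. $F(x)=1$ if $x$ has order 1, 5 or 7, and $F(x)=M_3$ if $x$ has order 3.
2. $F(t)\le 2M$.
3. $F_1,F_2,F_3$ are cyclic subgroups of $M$ of order dividing 4.

*Proof.* (1) A lift of the identity is central, and for order 5 or 7 we have $C_S(x)=\langle x\rangle$; in both cases $F(x)=1$. For $x$ of order 3, $F(x)$ is an image of the group $C_S(x)/\langle x\rangle$ of order 3. The group $\mathrm{SL}_3(4)$ is a cover of $S$ with centre of order 3, so it is $U/N$ with $|Z(U):N|=3$, which forces $N=M$. The class over $x$ in it has size $60480/9=6720=3\cdot2240$. By (2), $|F(x)|=3$, so $F(x)=M_3$.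

(2) $C_S(t)$ is a 2-group, so $F(t)\le M$. As $t^2=1$, $\tilde t^2$ is central, and $[\tilde t,\tilde c]^2=[\tilde t^2,\tilde c]=1$ since $[\tilde t,\tilde c]$ is central. Thus $F(t)$ lies in $\{m\in M:2m=0\}$, and this is $2M$ because $M\cong C_4\times C_4$.

(3) $C_S(u_i)$ is a 2-group and $C_S(u_i)/\langle u_i\rangle$ is cyclic of order 4, by Step 3 of Section 5 (applying $d$ for $i=2,3$). $\square$

So $M$ contains three cyclic groups $F_i$, and $F(t)$ is inside $2M$. These are upper bounds, and so far all these groups could be trivial. To find lower bounds we could construct the extension $U$ explicitly and compute commutators. The next section avoids this: we divide out all the $F(x)$, and show that what remains of $M$ must vanish.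

## 7. The subgroups $F(t),F_1,F_2,F_3$ generate $M$

We recall the *transfer*. For a subgroup $P$ of $Q$ of index $n$ with transversal $t_1,\dots,t_n$ (left cosets $t_iP$), write $gt_i=t_{\sigma(i)}p_i$ with $p_i\in P$; then $V(g)=\prod p_iP'$ defines a homomorphism $V:Q\to P/P'$. If $z\in P$ is central in $Q$, then $zt_i=t_iz$, so $V(z)=z^nP'$. For example, for $Q=Q_8$ and $P$ cyclic of order 4, the involution $z$ has $V(z)=z^2=1$, as it must since $z\in Q_8'$ and $P$ is abelian.

**Proposition 3.** $M$ is generated by $F(t),F_1,F_2,F_3$.

*Proof.*

**Step 1: pass to an extension in which commuting elements lift to commuting elements.** Let $K_0=\langle F(t),F_1,F_2,F_3\rangle\le M$, let $Q=U/(K_0\times M_3)$ and $A=M/K_0$. Then $Q$ is perfect and is a central extension of $S$ by the 2-group $A$. Every $F(x)$ lies in $K_0\times M_3$: for $t,u_i$ by definition, for the other elements by Lemma 2(1). So lifts to $Q$ of commuting elements of $S$ commute. We must show $A=1$.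

**Step 2: the preimage of a Sylow 2-subgroup has class at most 2.** Let $P\le S$ be the Sylow 2-subgroup of upper unitriangular matrices, with elements
$$x(a)=1+aE_{12},\quad y(b)=1+bE_{23},\quad z(c)=1+cE_{13},\qquad [x(a),y(b)]=z(ab).$$
Let $\hat P$ be the preimage of $P$ in $Q$; it is a Sylow 2-subgroup of $Q$. Let $X,Y,W$ be the preimages of $\{x(a)\}$, $\{y(b)\}$, $\{z(c)\}$. By Step 1, $X$ and $Y$ are abelian, and $W$ is central in $\hat P$ since the $z(c)$ are central in $P$. Since $\hat P/W\cong P/\{z(c)\}$ is abelian, $\hat P'\le W\le Z(\hat P)$, and commutators in $\hat P$ are multiplicative in each variable.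

**Step 3: describe $\hat P'$ by a tensor product.** The elements $x(a),y(b)$ generate $P$ (note $z(c)=[x(c),y(1)]$), so $X$ and $Y$ generate $\hat P$ (they contain $A$). As $X$ and $Y$ are abelian, $\hat P'$ is generated by the elements $w(a,b)=[\tilde x(a),\tilde y(b)]$, which do not depend on the lifts. A lift of $x(a+a')$ is the product of lifts of $x(a)$ and $x(a')$, and similarly for $y$; so $w$ is biadditive. Hence $\hat P'$ is the image of a homomorphism
$$\omega:\mathbb F_4\otimes_{\mathbb F_2}\mathbb F_4\to W,\qquad a\otimes b\mapsto w(a,b).$$
Composing $\omega$ with $W\to W/A\cong\{z(c)\}\cong\mathbb F_4$ gives the multiplication map $\mu(a\otimes b)=ab$. So $\hat P'\cap A=\omega(\ker\mu)$. Since $\mu$ is onto, $|\ker\mu|=16/4=4$.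

**Step 4: $\hat P'\cap A=1$.** We use commuting elements of $P$ that are not in one of the obvious abelian subgroups. The commutator of $x(a)y(b)$ and $x(a')y(b')$ in $P$ is $z(ab'-a'b)$, and the commutator of their lifts is $w(a,b')w(a',b)^{-1}$. If $ab'=a'b$, the elements commute in $S$, so their lifts commute in $Q$, and $a\otimes b'-a'\otimes b\in\ker\omega$. Taking $(a,b,a',b')=(1,1,\zeta,\zeta)$ and $(\zeta,1,\zeta^2,\zeta)$ (signs do not matter) we find that
$$1\otimes\zeta+\zeta\otimes1,\qquad \zeta\otimes\zeta+\zeta^2\otimes1=\zeta\otimes\zeta+\zeta\otimes1+1\otimes1$$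
are in $\ker\omega$. They lie in $\ker\mu$, and they are linearly independent over $\mathbb F_2$ in the basis $1\otimes1,1\otimes\zeta,\zeta\otimes1,\zeta\otimes\zeta$. So they span the 4-element group $\ker\mu$, and $\hat P'\cap A=\omega(\ker\mu)=1$.

**Step 5: transfer.** Let $V:Q\to\hat P/\hat P'$ be the transfer. As $Q$ is perfect and the target is abelian, $V=1$. For $z\in A\le Z(Q)\cap\hat P$ we have $V(z)=z^{|Q:\hat P|}\hat P'$, so $z^{|Q:\hat P|}\in\hat P'\cap A=1$. The index is odd and $z$ is a 2-element, so $z=1$. Hence $A=1$. $\square$

## 8. The diagonal automorphism and the position of the $F_i$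

Generation alone does not say how the $F_i$ sit in $M$. The automorphism $d$, which permutes $u_1,u_2,u_3$, does.

**Proposition 4.** There is an automorphism $\hat d$ of $U$ whose restriction $\delta$ to $M$ has order 3 and permutes the three nonzero elements of $M/2M$ cyclically, with $F_2=\delta F_1$ and $F_3=\delta^2F_1$. Each $F_i$ is cyclic of order 4, and $F_1,F_2,F_3$ have distinct images in $M/2M$. Moreover $F(t)\in\{0,2M\}$.

*Proof.* Let $\hat d$ be the lift of $d$ to $U$. Since $d^3=1$ and lifts are unique, $\hat d^3=1$, so $\delta^3=1$. From the definition, $F(d(x))=\hat d(F(x))$, so $F_2=\delta F_1$ and $F_3=\delta F_2$.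

By Proposition 3 and $F(t)\le2M$, the images of $F_1,F_2,F_3$ generate $M/2M\cong C_2^2$, and each image has order at most 2, as $F_i$ is cyclic. If $\delta$ acted trivially on $M/2M$, the three images would coincide and could not generate $C_2^2$. So $\delta$ acts on $M/2M$ with order 3, and permutes its three nonzero elements cyclically. The images of the $F_i$ are not all zero; as $\delta$ permutes them transitively, none is zero, and they are distinct. A generator of $F_i$ lies outside $2M=\{m:2m=0\}$, so it has order 4.

Finally, $d(t)$ is a transvection, hence conjugate to $t$, so $F(t)$ is $\delta$-invariant. It lies in $2M$, and $m\mapsto2m$ induces an isomorphism $M/2M\cong2M$ commuting with $\delta$. So $2M$ has no proper nonzero $\delta$-invariant subgroup, and $F(t)\in\{0,2M\}$. $\square$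

**Lemma 5.** If $C,C'\le M$ are cyclic of order 4 with distinct images in $M/2M$, then $C+C'=M$ and $C\cap C'=0$.

*Proof.* The images of $C$ and $C'$ are nonzero, because elements of order 4 lie outside $2M$; being distinct they generate $M/2M$. As $2M$ is the Frattini subgroup of $M$, $C+C'=M$. Comparing orders, $16=4\cdot4/|C\cap C'|$. $\square$

From now on write $F_1=\langle a\rangle$, $F_2=\langle b\rangle$. By Lemma 5, $M=\langle a\rangle\oplus\langle b\rangle$. The groups $F_1,F_2,F_3$ meet pairwise trivially; they contain $6$ of the $12$ elements of order 4 of $M$. The other six lie in no $F(x)$, and these are what we shall use. For $N_2\le M$ we write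
$$f_t=|F(t):F(t)\cap N_2|,\qquad f_i=|F_i:F_i\cap N_2|.$$
By (2), in $U/(N_2\times N_3)$ with $N_3\le M_3$ the class sizes over $t$ and $u_i$ are $315f_t$ and $1260f_i$.

## 9. Two covers of equal order: why this does not work

The first thing to try is a pair of non-isomorphic covers of $S$ of the same order with the same class sizes. This never succeeds for $S$.

Every subgroup of $M\times M_3$ has the form $N_2\times N_3$, and two covers of equal order have the same $|N_2|$ and the same $N_3$. If $N_2$ and $N_2'$ are in one orbit under $\langle\delta\rangle$, then $\hat d$ or $\hat d^2$ induces an isomorphism of the covers. Now list the subgroups of $M$. Those of index 2 contain $2M$ and correspond to the three subgroups of order 2 of $M/2M$, so they form one orbit. The three subgroups of order 2 lie in $2M$ and form one orbit, since $2M\cong M/2M$ as a $\delta$-module. So for $|N_2|\ne4$ equal orders already give isomorphic covers.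

The subgroups of order 4 are $2M$ and six cyclic ones. Each nonzero vector of $M/2M$ is the image of four elements of order 4, hence of two cyclic subgroups; $\delta$ permutes the vectors cyclically, so the six form two orbits, one of which is $\{F_1,F_2,F_3\}$. Put
$$D=\langle a+2b\rangle=\{0,\;a+2b,\;2a,\;3a+2b\}.$$
It has the same image in $M/2M$ as $F_1$, and $D\neq F_1$, so the second orbit is that of $D$. The factors are as follows.

* For $N_2=2M$: $F_i\cap2M=2F_i$ has order 2, so $(f_1,f_2,f_3)=(2,2,2)$, and $f_t=1$.
* For $N_2=F_1$: by Lemma 5, $(f_1,f_2,f_3)=(1,4,4)$.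
* For $N_2=D$: $F_1\cap D=\langle2a\rangle$, and $F_2\cap D=F_3\cap D=0$ by Lemma 5, so $(f_1,f_2,f_3)=(2,4,4)$.

In the last two cases $2M\cap N_2$ has order 2, so $f_t=1$ if $F(t)=0$ and $f_t=2$ if $F(t)=2M$. In all three cases $f_t\le2$, so the classes over $t$ have size 315 or 630. Hence among $1260,2520,5040$ the cover has exactly $\{2520\}$, $\{1260,5040\}$, $\{2520,5040\}$ respectively. (Section 5 gives no other source for these numbers: over elements of odd order the sizes are $1,2240,6720,4032,2880$.) So *covers of $S$ of equal order with equal $\operatorname{cs}$ are isomorphic*. The second group cannot be a cover: it must be a smaller cover, padded as in Section 3.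

## 10. The three subgroups of order 4 above $\langle2a\rangle$, and Theorem A

Let $N=\langle2a\rangle$. Since $N\le F_1$, $|N|=2$, and $F_2\cap N=F_3\cap N=0$, the cover $U/(N\times M_3)$ has $(f_1,f_2,f_3)=(2,4,4)$. We want to enlarge $N$ to a subgroup of order 4 without changing any factor. The subgroups of order 4 containing $2a$ are $2M$ and the cyclic groups $\langle c\rangle$ with $2c=2a$, that is $c\in a+2M=\{a,\,3a,\,a+2b,\,3a+2b\}$; so they are $2M$, $\langle a\rangle=F_1$ and $\langle a+2b\rangle=D$. By Section 9 their factors are $(2,2,2)$, $(1,4,4)$ and $(2,4,4)$. The first absorbs too much of $F_2$ and $F_3$, the second too much of $F_1$. The third is right: the elements $a+2b$ and $3a+2b$ of $D$ outside $N$ lie in no $F(x)$.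

*Proof of Theorem A.*

**Step 1: the quotients.** $M/N\cong C_2\times C_4$. Since $a=(a+2b)-2b$, $M=D+\langle b\rangle$, and by orders $M=D\oplus\langle b\rangle$; so $M/D\cong C_4$.

**Step 2: the intersections.** We claim that for every $x\in S$
$$|F(x)\cap(N\times M_3)|=|F(x)\cap(D\times M_3)|.\tag{3}$$
For $x$ of odd order $F(x)\le M_3$, and both intersections are $F(x)$. In the remaining classes $F(x)\le M$, so we may drop $M_3$.

* $F_1\cap D=\langle2a\rangle=N=F_1\cap N$.
* For $i=2,3$: $F_i\cap D=0$ by Lemma 5, since $D$ and $F_1$ have the same image in $M/2M$; and $F_i\cap N\le F_i\cap F_1=0$.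
* $F(t)\le2M$ and $2M\cap D=\{0,2a\}=N$, so $F(t)\cap D=F(t)\cap(2M\cap D)=F(t)\cap N$.

**Step 3: counting classes.** Let $G=U/(N\times M_3)$ and $H_0=U/(D\times M_3)$, with centres of order 8 and 4. By (2) and (3), for each $x\in S$ the classes over $x^S$ in $G$ and in $H_0$ have the same size $|x^S|f$. By Lemma 1 there are $8/f$ of them in $G$ and $4/f$ in $H_0$, hence $8/f$ in $H=H_0\times C_2$. So $G$ and $H$ have the same multiset of class sizes; in particular $\operatorname{cs}(G)=\operatorname{cs}(H)$.

**Step 4: the groups are different.** $|G|=8|S|=161280=2\cdot4|S|=|H|$. The group $G$ is a cover of $S$, hence quasisimple. The group $H$ has a quotient $C_2$, so it is not perfect, and $G\not\cong H$. $\blacksquare$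

In the language of Section 3: $H_0=G/\langle z\rangle$ where $z$ is the image of $a+2b$, and (3) says that $z$ is not a commutator in $G$. Indeed $z=[g,h]$ with $g$ over $x$ would give an element of $F(x)$ in $D\times M_3$ outside $N\times M_3$, while (3) together with $N\le D$ makes the two intersections equal. The proof did not use which of the two values $F(t)$ takes.

## 11. Class sizes of all covers

We turn to Theorem B. The purpose of this section is to know $\operatorname{cs}$ for every cover of $S$. Let $e=1$ if $F(t)=0$ and $e=2$ if $F(t)=2M$; which one holds will not matter. By Section 9, the subgroups $N_2\le M$ fall into seven orbits under $\langle\delta\rangle$: $M$; the three of index 2; $2M$; $\{F_1,F_2,F_3\}$; the orbit of $D$ (three groups); the three of order 2; and $0$.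

**Lemma 6.** For $N_2\le M$ and $N_3\le M_3$,
$$\operatorname{cs}(U/(N_2\times N_3))=\{1,\,2880,\,4032,\,2240g\}\cup\mathcal A,\tag{4}$$
where $g=3$ if $N_3=1$, $g=1$ if $N_3=M_3$, and $\mathcal A$ depends on $N_2$ as follows.

| $N_2$ | $\mathcal A$ |
|---|---|
| $M$ | $\{315,1260\}$ |
| index 2 | $\{315,1260,2520\}$ |
| $2M$ | $\{315,2520\}$ |
| $F_i$ | $\{315e,1260,5040\}$ |
| orbit of $D$ | $\{315e,2520,5040\}$ |
| order 2 | $\{315e,2520,5040\}$ |
| $0$ | $\{315e^2,5040\}$ |

Consequently, if two covers $K,K'$ of $S$ have $\operatorname{cs}(K)=\operatorname{cs}(K')$, then either $K\cong K'$, or they have the same $N_3$, one of them has $N_2$ in the orbit of $D$, and the other has $|N_2|=2$.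

*Proof.* Over elements of order $1,5,7,3$ the sizes come from (2) and Lemma 2(1). The set $\mathcal A$ consists of $315f_t$ and the $1260f_i$. If $N_2=M$, all factors are 1. If $N_2$ has index 2, it contains $2M\ge F(t)$, so $f_t=1$; it contains exactly one $F_i$, the one whose image spans $N_2/2M$, and meets the others in $2F_i$, so the $f_i$ are $1,2,2$ in some order. The rows $2M$, $F_i$ and $D$ were computed in Section 9, where $f_t=e$ in the last two. For order 2, all three subgroups are in one orbit, and $N_2=N=\langle2a\rangle$ has the same factors as $D$ by (3). For $N_2=0$, $f_t=|F(t)|=e^2$ and all $f_i=4$.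

All elements of $\mathcal A$ lie in $\{315,630,1260,2520,5040\}$, which is disjoint from $\{1,2880,4032,2240,6720\}$. So $\operatorname{cs}$ determines $g$, hence $N_3$, and $\mathcal A$. For $e=1$ the first elements of the rows are all 315, and the rest of the rows are $\{1260\}$, $\{1260,2520\}$, $\{2520\}$, $\{1260,5040\}$, $\{2520,5040\}$ (twice), $\{5040\}$. For $e=2$ the rows are $\{315,1260\}$, $\{315,1260,2520\}$, $\{315,2520\}$, $\{630,1260,5040\}$, $\{630,2520,5040\}$ (twice), $\{1260,5040\}$. In both cases the only coincidence is between "orbit of $D$" and "order 2". Groups $N_2$ in the same row, with the same $N_3$, give isomorphic covers. $\square$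

## 12. A group with these class sizes is a cover of $\mathrm{PSL}_3(4)$ times its centre

We recall the generalized Fitting subgroup. A *component* of $H$ is a subnormal quasisimple subgroup; $E(H)$ is the product of all components; $F(H)$ is the largest nilpotent normal subgroup; and $F^*(H)=F(H)E(H)$. (This $F$ has nothing to do with $F(x)$.) Distinct components commute, components commute with $F(H)$, and $C_H(F^*(H))\le F^*(H)$. For example, $S_5$ has $F(S_5)=1$, one component $A_5$, and $F^*(S_5)=A_5$; the group $S_4$ has no components, and $F^*(S_4)=F(S_4)$ is the normal four-group, which is its own centralizer. Further inputs are Burnside's $p^aq^b$-theorem, the list of simple groups of order less than $10^6$ (M. Hall, *J. Algebra* 20 (1972) 98–102; ATLAS), and the standard outer automorphism groups of those that occur.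

**Proposition 7.** Let $G$ be a cover of $S$, and let $|H|=|G|$ and $\operatorname{cs}(H)=\operatorname{cs}(G)$. Then $|Z(H)|=|Z(G)|$ and $H/Z(H)\cong S$.

*Proof.* Let $m=|Z(G)|$, so $m\mid48$ and $|H|=20160m$. Put $Z=Z(H)$.

**Step 1: the centre, and elements of order 5 and 7.** The order of $Z$ divides every centralizer order, so it divides $|H|/4032=5m$ and $|H|/2880=7m$; hence $|Z|\mid m$. Let $p\in\{5,7\}$. Sylow $p$-subgroups of $H$ have order $p$, and $p\nmid|Z|$. An element $x$ of order $p$ is noncentral, and $C_H(x)$ contains a Sylow $p$-subgroup, so its class size is prime to $p$. In (4), the numbers $2240g$ and all of $\mathcal A$ are divisible by 35, while $2880=2^6\cdot3^2\cdot5$ and $4032=2^6\cdot3^2\cdot7$. So the class size of $x$ is 4032 if $p=5$, and 2880 if $p=7$, and in both cases $|C_H(x)|=pm$.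

**Step 2: $F(H)=Z$.** The primes dividing $|H|$ are among $2,3,5,7$. By (4), every noncentral class of $H$ has size at least 315, so a normal subgroup with fewer than 315 elements is central. Hence $O_5(H)$ and $O_7(H)$, of order at most 7, are central, and so trivial since $5,7\nmid|Z|$; and $O_3(H)\le Z$, since its order is at most 27.

Let $T=O_2(H)$, $|T|=2^\alpha\le2^{10}$, and $|T\cap Z|=2^\beta$. A noncentral element of $T$ has its class inside $T$, of size less than 1024. The members of (4) strictly between 1 and 1024 are 315 or 630, and each row of the table contains at most one of these. So $T\setminus Z$ is a union of classes all of one size, 315 or 630 (or it is empty), and $315\mid2^\alpha-2^\beta$, whence $315\mid2^{\alpha-\beta}-1$. The order of 2 modulo $9$, $5$, $7$ is $6$, $4$, $3$, so the order of 2 modulo 315 is 12. As $0\le\alpha-\beta\le10$, $\alpha=\beta$ and $T\le Z$. Since $F(H)$ is the product of the $O_p(H)$, $F(H)\le Z$, and the other inclusion is clear.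

**Step 3: there is exactly one component.** If $E(H)=1$, then $F^*(H)=Z$ and $H=C_H(Z)\le Z$, which is absurd because $H$ is not abelian. By Burnside's theorem a $\{2,3\}$-group is solvable, so every component has order divisible by 5 or 7. Suppose $C_1\ne C_2$ are components, and let $p\in\{5,7\}$ divide $|C_1|$. As $C_1$ and $C_2$ commute, $C_1\cap C_2\le Z(C_1)$, which is an abelian subnormal subgroup and so lies in $F(H)=Z$; so $|C_1\cap C_2|$ is prime to $p$. Since $|C_1C_2|=|C_1||C_2|/|C_1\cap C_2|$ divides $|H|$ and $p^2\nmid|H|$, $p\nmid|C_2|$. Take $x\in C_1$ of order $p$. Then $C_2\le C_H(x)$, so $|C_2|$ divides $pm$, hence $m$, hence 48. So $C_2$ is a $\{2,3\}$-group, a contradiction.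

So $E=E(H)$ is quasisimple, and $F^*(H)=ZE$.

**Step 4: $H/Z$ is almost simple.** We have $C_H(E)=C_H(ZE)\le ZE$. An element $ze_0$ with $z\in Z$, $e_0\in E$ centralizes $E$ only if $e_0\in Z(E)$, and $Z(E)\le F(H)=Z$. So $C_H(E)=Z$, and $X:=H/Z$ embeds in $\operatorname{Aut}(E)$ by conjugation. The map $\operatorname{Aut}(E)\to\operatorname{Aut}(E/Z(E))$ is injective: an automorphism trivial on $E/Z(E)$ has the form $y\mapsto y\kappa(y)$ with $\kappa:E\to Z(E)$ a homomorphism, which is trivial as $E$ is perfect. Let $L=EZ/Z\cong E/(E\cap Z)=E/Z(E)$. So $L$ is nonabelian simple, and $X\le\operatorname{Aut}(L)$ with $L$ corresponding to $\operatorname{Inn}(L)$.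

**Step 5: classes of elements of order 5 and 7 in $X$.** Put $r=m/|Z|$. Then $|X|=20160r$ and $r\mid48$. Let $p\in\{5,7\}$ and let $x\in H$ have order $p$. If a conjugate of $x$ is $xz$ with $z\in Z$, then $1=(xz)^p=z^p$, so $z=1$ because $p\nmid|Z|$. Hence $C_X(xZ)=C_H(x)/Z$ has order $pm/|Z|=pr$, and
$$|(xZ)^X|=20160/p.\tag{5}$$
Every element of order $p$ in $X$ has this form: take the $p$-part of a lift.

**Step 6: the candidates for $L$.** $|L|$ divides $|X|$, which divides $20160\cdot48=967680=2^{10}\cdot3^3\cdot5\cdot7<10^6$. By Hall's list, $L$ is one of
$$A_5,\ L_2(7),\ A_6,\ L_2(8),\ A_7,\ U_3(3),\ A_8,\ L_3(4).$$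
Now $35\mid|X|$ and $|X|$ divides $|L|\,|\operatorname{Out}(L)|$. The outer automorphism groups of $A_5,L_2(7),A_6,L_2(8),U_3(3)$ have orders $2,2,4,3,2$, prime to 35, and the orders $60,168,360,504,6048$ of these groups are not divisible by 35. So $L\in\{A_7,A_8,L_3(4)\}$.

If $L=A_7$, then $|X|\le5040<20160$, impossible. If $L=A_8$, then $|X|\le40320$, so $r\le2$, and by Step 5 an element of order 5 in $X$ has centralizer of order $5r\le10$. But a 5-cycle in $A_8$ has centralizer of order 15 in $A_8$. This is impossible. So $L\cong L_3(4)=S$.

**Step 7: $X$ fixes classes.** Now $r=|X:L|$ divides $|\operatorname{Out}(S)|=12$. So elements of order 5 and 7 of $X$ lie in $L$. By (5) their $X$-classes have sizes 4032 and 2880, which by Section 5 are the sizes of their $L$-classes. So $X$ fixes every $L$-class of elements of order 5 or 7.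

**Step 8: $r$ is odd.** Let $\varphi$ be the automorphism of $\mathrm{SL}_3(4)$ squaring all entries and $\gamma$ the inverse transpose; they commute. We use the same names for the induced automorphisms of $S$. The group $\operatorname{Out}(S)\cong S_3\times C_2$ has the group generated by the images of $\varphi$ and $\gamma$ as a Sylow 2-subgroup. Suppose $r$ is even. Then $X/L$ contains an involution, and by Sylow's theorem, after conjugating $X$ in $\operatorname{Aut}(S)$ (which preserves the property in Step 7), $X$ contains some $\alpha\in\{\varphi,\gamma,\varphi\gamma\}$. An element $\bar x\in S$ of order $p\in\{5,7\}$ has a unique lift $g\in\mathrm{SL}_3(4)$ of order $p$. If $\alpha(\bar x)$ is $S$-conjugate to $\bar x$, then $\alpha(g)$ is conjugate to $g$ and has the same eigenvalues. But for $p=5$, both $\varphi$ and $\varphi\gamma$ send eigenvalues $\{1,\eta,\eta^4\}$ to $\{1,\eta^2,\eta^3\}$ (inversion preserves the first set). And for $p=7$, $\gamma$ sends $\{\theta,\theta^2,\theta^4\}$ to $\{\theta^6,\theta^5,\theta^3\}$. In each case an $L$-class is moved, contradicting Step 7.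

**Step 9: $r\ne3$.** Suppose $r=3$. Then $X/L$ is the unique subgroup of order 3 of $\operatorname{Out}(S)\cong S_3\times C_2$, so $X=\mathrm{PGL}_3(4)$. Also $|Z|=m/3$ divides 16, so $Z$ is a 2-group. Let $y\in X$ be the image of $\operatorname{diag}(\zeta,1,1)$, an element of order 3. If a matrix $k$ satisfies $k\operatorname{diag}(\zeta,1,1)k^{-1}=\lambda\operatorname{diag}(\zeta,1,1)$, then $\lambda$ preserves the multiset $\{\zeta,1,1\}$, so $\lambda=1$. Thus $C_X(y)$ is $\mathrm{GL}_1(4)\times\mathrm{GL}_2(4)$ modulo scalars, of order $|\mathrm{GL}_2(4)|=180$, and $|y^X|=60480/180=336$. Lift $y$ to an element $h\in H$ of order 3. As $Z$ is a 2-group, a conjugate of $h$ lying in $hZ$ equals $h$ (compare orders, as in Step 5). So $|h^H|=|y^X|=336$. But 336 is not in (4), a contradiction.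

Since $r\mid12$, $r$ is odd and $r\neq3$, we get $r=1$: $|Z|=m$, $X=L\cong S$. $\square$

## 13. The groups $R\times C_2$ and $R\circ C_8$, and Theorem B

*Proof of Theorem B.* Let $G$ be a cover of $S$, and let $|H|=|G|$, $\operatorname{cs}(H)=\operatorname{cs}(G)$, $Z=Z(H)$.

**Step 1: from $H$ to a cover $R$.** By Proposition 7, $H/Z\cong S$ is perfect, so $H=H'Z$, and $H'=[H'Z,H'Z]=H''$ is perfect. Put $R:=H'$. Then $R/(R\cap Z)\cong S$, and $R\cap Z=Z(R)$, as $Z(R)$ maps into $Z(S)=1$. So $R$ is a cover of $S$. By (1), $\operatorname{cs}(R)=\operatorname{cs}(H)=\operatorname{cs}(G)$. Lemma 6 applies to $G$ and $R$, and leaves three cases.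

**Step 2: $R\cong G$.** Then $|R|=|H|$, so $H=R\cong G$.

**Step 3: $G$ has $N_2$ in the orbit of $D$, and $R$ has $|N_2|=2$, with the same $N_3$.** Then $|R|=2|G|>|H|$, impossible.

**Step 4: $G$ has $|N_2|=2$, and $R\cong U/(D\times N_3)$ with the same $N_3$.** Here $Z(G)\cong M/N_2\times M_3/N_3$ is $C_2\times C_4$ if $N_3=M_3$, and $C_2\times C_{12}$ if $N_3=1$. Conversely, among the quotients of $M\times M_3$, these centres occur only for $|N_2|=2$, because their 2-part has order 8.

We have $|H:R|=2$, and since $H/Z\cong R/Z(R)$, also $|Z:Z(R)|=2$. Let $O_2(Z(R))=\langle z\rangle\cong M/D\cong C_4$; it has index 2 in $O_2(Z)$, and $Z=Z(R)O_2(Z)$, so $H=R\,O_2(Z)$ and $R\cap O_2(Z)=\langle z\rangle$. An abelian group of order 8 with a cyclic subgroup of order 4 is $C_4\times C_2$ or $C_8$.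

If $O_2(Z)\cong C_4\times C_2$, then $\langle z\rangle$, being cyclic of maximal order, has a complement $\langle v\rangle$ in $O_2(Z)$. Then $H=R\langle v\rangle$, and $R\cap\langle v\rangle\le\langle z\rangle\cap\langle v\rangle=1$, so $H=R\times\langle v\rangle\cong R\times C_2$.

If $O_2(Z)=\langle w\rangle\cong C_8$, then $\langle w^2\rangle=\langle z\rangle$, so $w^2=z^{\pm1}$; replacing $w$ by $w^{-1}$ we may take $w^2=z$. The map $R\times\langle w\rangle\to H$, $(\rho,c)\mapsto \rho c$, is onto, and its kernel consists of the pairs $(c^{-1},c)$ with $c\in R\cap\langle w\rangle=\langle z\rangle$, so it is $\langle(z,w^{-2})\rangle$. Hence $H\cong R\circ C_8$. The isomorphism type does not depend on the choice of generator $z$, because inversion of $C_8$ exchanges the two identifications.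

So the system is full for $G$ except possibly when $Z(G)\cong C_2\times C_4$ or $C_2\times C_{12}$, and in these cases only the three listed groups can occur.

**Step 5: all three occur and are distinct.** Let $|N_2|=2$ and $R=U/(D\times N_3)$ with the same $N_3$, that is, $R=U/(D\times M_3)$ or $R=U/D$. Both $R\times C_2$ and $R\circ C_8$ have order $2|R|=|G|$. Both are the product of $R$ with a central subgroup, so by (1) and the table in Lemma 6 their set of class sizes is $\operatorname{cs}(R)=\operatorname{cs}(G)$. The group $G$ is perfect; the other two are not, since their derived subgroup is $R$, of index 2. Finally, the Sylow 2-subgroups of the centres of $R\times C_2$ and $R\circ C_8$ are $C_4\times C_2$ and $C_8$, so these two groups are not isomorphic. $\blacksquare$
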